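\title{The determinant of the character table of a saturated fusion system}

\begin{abstract}
Let $\mathcal F$ be a fusion system on a finite $p$-group $S$, and let $X$ be the square matrix of values of a basis of the ring of $\mathcal F$-stable virtual characters of $S$ on fully centralized representatives $s$ of the $\mathcal F$-conjugacy classes. Semeraro conjectured that for saturated $\mathcal F$ the $p$-part of $\det(X\overline X^T)$ is $\prod_s|C_S(s)|$. We prove this, and we show that equality holds without taking $p$-parts. The main step is that, after localization at $p$, the lattice of stable virtual characters is an orthogonal summand of the character ring of $S$; the projection comes from a biset of Broto, Levi and Oliver. Examples show that saturation cannot be dropped and that the equality does not imply saturation.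
\end{abstract}

\section{The problem and the results}\label{sec:intro}

Let $p$ be a prime and $S$ a finite $p$-group. If $X$ is the character table of $S$, with columns indexed by representatives $s$ of the conjugacy classes, then column orthogonality says that $\overline X^TX=\mathrm{diag}(|C_S(s)|)$, and so
\begin{equation}\label{eq:group}
\det(X\overline X^T)=\prod_s|C_S(s)|.
\end{equation}
Now let $S$ be a Sylow $p$-subgroup of a finite group $H$. The restrictions to $S$ of characters of $H$ take equal values on elements of $S$ that are conjugate in $H$. The virtual characters of $S$ with this property form a ring, and a basis of this ring gives a smaller square table, with one column for each class of $H$ that meets $S$. The basis can in general not be chosen orthonormal, so it is not clear what remains of \eqref{eq:group}. The question depends only on how $H$ acts by conjugation between subgroups of $S$, and fusion systems record exactly this.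

\subsection*{Fusion systems}
For $x\in S$ let $c_x(g)=xgx^{-1}$. A \emph{fusion system} $\mathcal F$ on $S$ is a category whose objects are the subgroups of $S$ and whose morphism sets $\mathrm{Hom}_{\mathcal F}(P,Q)$ consist of injective homomorphisms $P\to Q$, composed as maps, such that $c_x|_P\in\mathrm{Hom}_{\mathcal F}(P,Q)$ whenever $x\in S$ and $xPx^{-1}\le Q$, and such that for each morphism $\varphi\colon P\to Q$ the isomorphism $P\to\varphi(P)$ and its inverse are morphisms. Inclusions are morphisms, hence so are restrictions of morphisms. If $S$ is a subgroup of a finite group $H$, the maps induced by conjugation in $H$ form a fusion system $\mathcal F_S(H)$.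

A subgroup $P\le S$ is \emph{fully centralized} if $|C_S(P)|\ge|C_S(\varphi(P))|$ for all $\varphi\in\mathrm{Hom}_{\mathcal F}(P,S)$, and \emph{fully normalized} if the same holds with $N_S$ in place of $C_S$. Let $\mathrm{Aut}_S(P)=\{c_x|_P:x\in N_S(P)\}$. The system $\mathcal F$ is \emph{saturated} if
\begin{itemize}
\item[(I)] every fully normalized $P$ is fully centralized, and $\mathrm{Aut}_S(P)$ is a Sylow $p$-subgroup of $\mathrm{Aut}_{\mathcal F}(P)$;
\item[(II)] every $\varphi\in\mathrm{Hom}_{\mathcal F}(P,S)$ with $\varphi(P)$ fully centralized extends to a morphism defined on $\{x\in N_S(P):\varphi c_x\varphi^{-1}\in\mathrm{Aut}_S(\varphi(P))\}$.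
\end{itemize}
These axioms abstract consequences of Sylow's theorems: $\mathcal F_S(H)$ is saturated when $S$ is a Sylow $p$-subgroup of $H$.

Elements $s,t\in S$ are \emph{$\mathcal F$-conjugate}, written $s\sim t$, if $t=\varphi(s)$ for some $\varphi\in\mathrm{Hom}_{\mathcal F}(\langle s\rangle,S)$. The $\mathcal F$-class $s^{\mathcal F}$ is a union of $S$-classes $t^S$. The element $s$ is \emph{fully centralized} if $|C_S(s)|\ge|C_S(t)|$ for all $t\sim s$, that is, if $s^S$ is a smallest $S$-class inside $s^{\mathcal F}$. We fix a set $\mathcal F^z$ of fully centralized representatives of the $\mathcal F$-classes and put $n=|\mathcal F^z|$.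

\subsection*{The character table of a fusion system}
Let $R=\mathbb Z\,\mathrm{Irr}(S)$ be the ring of virtual characters of $S$, with the inner product $\langle f,g\rangle=|S|^{-1}\sum_{s\in S}f(s)\overline{g(s)}$, for which $\mathrm{Irr}(S)$ is an orthonormal basis. A function on $S$ is \emph{$\mathcal F$-stable}, or \emph{stable}, if it is constant on $\mathcal F$-classes. The stable elements of $R$ form a subring $L$. Each element of $L$ is a difference of two stable characters: the regular character is stable, because it vanishes outside the $\mathcal F$-class $\{1\}$, and adding a large multiple of it turns a virtual character into a character. Let $B$ be a $\mathbb Z$-basis of $L$. It is known that $|B|=n$; Lemma~\ref{lem:rank} gives a proof. The \emph{character table} of $\mathcal F$ with respect to $B$ is the matrix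
\[
X=(\chi(s))_{\chi\in B,\;s\in\mathcal F^z}\in M_n(\mathbb C).
\]
A change of basis multiplies $X$ by an element of $GL_n(\mathbb Z)$, so $\det(X\overline X^T)=|\det X|^2$ does not depend on $B$. It is known to be a nonzero integer, and we reprove this as part of Theorem~\ref{thm:any}.

Write $m_p$ for the $p$-part of a nonzero integer $m$. In $\mathcal F_S(H)$ with $S$ Sylow in $H$, an element $s$ is fully centralized exactly when $|C_S(s)|=|C_H(s)|_p$. Indeed $|C_S(t)|\le|C_H(s)|_p$ for all $t\sim s$, and equality occurs: a Sylow $p$-subgroup of $C_H(s)$ contains $s$ and can be conjugated into $S$. The analog of \eqref{eq:group} for $H$ has the factors $|C_H(s)|$, and a table on $S$ should see their $p$-parts. This suggests the following statement, which appears in \cite{LS}.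

\medskip
\noindent\textbf{Conjecture} (Semeraro)\textbf{.} \emph{If $\mathcal F$ is saturated, then $\det(X\overline X^T)_p=\prod_{s\in\mathcal F^z}|C_S(s)|$.}

\subsection*{Results}
Two quantities measure the distance from the case $\mathcal F=\mathcal F_S(S)$. The first is the Gram matrix $G=(\langle\chi,\psi\rangle)_{\chi,\psi\in B}\in M_n(\mathbb Z)$. The second is
\[
c(s)=\frac{|s^{\mathcal F}|}{|S:C_S(s)|}\qquad(s\in\mathcal F^z).
\]
This is a positive integer: $s^{\mathcal F}$ is a union of $S$-classes, their sizes are powers of $p$, and $|s^S|=|S:C_S(s)|$ is the smallest of them. For $\mathcal F_S(S)$ and $B=\mathrm{Irr}(S)$ we have $G=I$ and $c(s)=1$.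

\begin{theorem}\label{thm:any}
Let $\mathcal F$ be any fusion system on $S$, saturated or not. Then $\det(X\overline X^T)$ is a power of $p$ dividing $|S|^{2n}$, and
\begin{equation}\label{eq:formula}
\det(X\overline X^T)=\frac{\det G}{\prod_{s\in\mathcal F^z}c(s)}\prod_{s\in\mathcal F^z}|C_S(s)|.
\end{equation}
\end{theorem}

Let $\mathbb Z_{(p)}$ be the ring of rational numbers with denominator prime to $p$.

\begin{theorem}\label{thm:main}
Let $\mathcal F$ be a saturated fusion system on $S$. Then
\[
\det(X\overline X^T)=\prod_{s\in\mathcal F^z}|C_S(s)|,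
\]
and in particular the conjecture holds. Moreover $\det G$ and all $c(s)$ are prime to $p$, so that $G\in GL_n(\mathbb Z_{(p)})$, and
\[
\det G=\prod_{s\in\mathcal F^z}c(s),\qquad\overline X^TG^{-1}X=\mathrm{diag}\bigl(|C_S(s)|/c(s)\bigr)_{s\in\mathcal F^z}.
\]
\end{theorem}

The last identity is column orthogonality for $\mathcal F$, exact up to units of $\mathbb Z_{(p)}$.

\begin{theorem}\label{thm:examples}
For every prime $p$ there are non-saturated fusion systems on $C_p^3$ with $\det(X\overline X^T)=p^{(p-1)^2}\prod_{s}|C_S(s)|$, and others with $\det(X\overline X^T)=p^{-(p-1)^2}\prod_{s}|C_S(s)|$. There is a non-saturated fusion system on $C_2^2$ with $\det(X\overline X^T)=\prod_{s}|C_S(s)|$. Thus saturation cannot be dropped from the conjecture, and the converse of the conjecture is false.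
\end{theorem}

Section~\ref{sec:any} proves Theorem~\ref{thm:any} and reduces Theorem~\ref{thm:main} to a statement on the denominators of an averaging operator. Section~\ref{sec:example} shows for $D_8\le\Sigma_4$ how induction followed by restriction controls these denominators. Sections~\ref{sec:biset} and~\ref{sec:transfer} do the same without an ambient group, and Section~\ref{sec:nonsat} proves Theorem~\ref{thm:examples}.

\section{The determinant for an arbitrary fusion system}\label{sec:any}

In this section $\mathcal F$ is any fusion system on $S$. Let $\mathrm{Cl}(\mathcal F)$ be the complex vector space of stable functions; the indicator functions $1_{s^{\mathcal F}}$, $s\in\mathcal F^z$, form a basis of it. Inverting $X$ means writing these indicator functions in terms of $B$, and the first lemma bounds the denominators. Let $\zeta$ be a primitive $|S|$-th root of unity. The ring $\mathbb Z[\zeta]$ contains all character values of $S$, is closed under complex conjugation, and is free of finite rank over $\mathbb Z$.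

\begin{lemma}\label{lem:rank}
The set $B$ is a $\mathbb C$-basis of $\mathrm{Cl}(\mathcal F)$, so $|B|=n$, and there is a matrix $Y\in M_n(\mathbb Z[\zeta])$ with $YX=|S|\,I_n$.
\end{lemma}

\begin{proof}
We first show that a stable element $f$ of $\mathbb Z[\zeta]R$ lies in $\mathbb Z[\zeta]L$. A function $g$ on $S$ is stable if and only if $g|_P=g\circ\varphi$ for all $P\le S$ and $\varphi\in\mathrm{Hom}_{\mathcal F}(P,S)$: one direction is the case of cyclic $P$, and the other holds because $\varphi(x)\sim x$ for $x\in P$. Let $\omega_1,\dots,\omega_m$ be a $\mathbb Z$-basis of $\mathbb Z[\zeta]$ and write $f=\sum_j\omega_jf_j$ with $f_j\in R$. Fix $P$ and $\varphi$, and write the virtual character $f_j|_P-f_j\circ\varphi$ of $P$ as $\sum_{\theta\in\mathrm{Irr}(P)}a_{j\theta}\theta$ with $a_{j\theta}\in\mathbb Z$. Stability of $f$ gives $\sum_\theta\bigl(\sum_ja_{j\theta}\omega_j\bigr)\theta=0$. Since $\mathrm{Irr}(P)$ is linearly independent over $\mathbb C$ and the $\omega_j$ are independent over $\mathbb Z$, all $a_{j\theta}$ vanish. So each $f_j$ lies in $L$.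

By column orthogonality for $S$, $|C_S(t)|\,1_{t^S}=\sum_{\chi\in\mathrm{Irr}(S)}\overline{\chi(t)}\,\chi\in\mathbb Z[\zeta]R$. Multiplying by $|S:C_S(t)|$ and summing over the $S$-classes in $s^{\mathcal F}$, we find $|S|\,1_{s^{\mathcal F}}\in\mathbb Z[\zeta]R$. This function is stable, so
\begin{equation}\label{eq:Y}
|S|\,1_{s^{\mathcal F}}=\sum_{\chi\in B}Y_{s,\chi}\,\chi,\qquad Y_{s,\chi}\in\mathbb Z[\zeta].
\end{equation}
Hence $B$ spans $\mathrm{Cl}(\mathcal F)$. In the basis $\mathrm{Irr}(S)$ the elements of $B$ are integer vectors that are independent over $\mathbb Z$, hence over $\mathbb Q$ and over $\mathbb C$. Evaluating \eqref{eq:Y} at the elements of $\mathcal F^z$ gives $YX=|S|\,I_n$.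
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:any}]
For $\chi,\psi\in B$, grouping the sum by $\mathcal F$-classes gives $\langle\chi,\psi\rangle=\sum_{s\in\mathcal F^z}\frac{|s^{\mathcal F}|}{|S|}\chi(s)\overline{\psi(s)}$. In matrix form,
\begin{equation}\label{eq:GXD}
G=XD\overline X^T,\qquad D=\mathrm{diag}\bigl(|s^{\mathcal F}|/|S|\bigr)=\mathrm{diag}\bigl(c(s)/|C_S(s)|\bigr).
\end{equation}
Taking determinants gives \eqref{eq:formula}. Since $B$ is linearly independent and the form is positive definite, $\det G>0$, so $d=\det(X\overline X^T)$ is a positive rational number. Also $d=\det X\cdot\overline{\det X}\in\mathbb Z[\zeta]$, and a rational algebraic integer is an integer. By Lemma~\ref{lem:rank}, $|S|^{2n}/d=\det Y\cdot\overline{\det Y}$ is a rational number in $\mathbb Z[\zeta]$, hence also an integer. So $d$ is a positive divisor of $|S|^{2n}$, which is a power of $p$.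
\end{proof}

By Theorem~\ref{thm:any} the quotient $\det G/\prod_sc(s)$ is always $p^e$ for some $e\in\mathbb Z$, and the conjecture asserts that $e=0$ for saturated $\mathcal F$. We shall prove that numerator and denominator are both prime to $p$.

For the numerator, recall that $R$ has Gram determinant $1$. A sublattice inherits this when it is an orthogonal summand, and $L$ is an orthogonal summand when the orthogonal projection onto $\mathrm{Cl}(\mathcal F)$ preserves $R$. We need this only locally at $p$. Put $A=\mathbb Z_{(p)}$, and let $AR$ and $AL$ be the $A$-spans of $R$ and $L$. Then $AL$ is the set of stable elements of $AR$: if $f\in AR$ is stable, then $mf\in R$ for some $m$ prime to $p$, and $mf$ is stable. For a class function $f$ on $S$ let $Pf$ be its average over $\mathcal F$-classes,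
\[
(Pf)(s)=\frac1{|s^{\mathcal F}|}\sum_{t\in s^{\mathcal F}}f(t).
\]
Then $Pf$ is stable, and $Pf=f$ if $f$ is stable.

\begin{lemma}\label{lem:summand}
If $P(AR)\subseteq AL$, then $p\nmid\det G$.
\end{lemma}

\begin{proof}
Let $M=\{f\in AR:Pf=0\}$. For $f\in AR$ we have $f=Pf+(f-Pf)$ with $Pf\in AL$ and $f-Pf\in M$, and $AL\cap M=0$. The sum is orthogonal: if $f\in M$ and $h$ is stable, then $|S|\langle f,h\rangle=\sum_{s\in\mathcal F^z}\overline{h(s)}\sum_{t\in s^{\mathcal F}}f(t)=0$. The module $M$ is free, since $A$ is a principal ideal domain. Let $G_M$ be its Gram matrix in some basis; the entries lie in $A$. That basis together with $B$ is an $A$-basis of $AR$, obtained from $\mathrm{Irr}(S)$ by some $Q\in GL_N(A)$, $N=|\mathrm{Irr}(S)|$. Its Gram matrix is $QQ^T$, and it is block diagonal with blocks $G$ and $G_M$. So $\det G\cdot\det G_M=(\det Q)^2$ is a unit of $A$. Both factors lie in $A$, so both are units.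
\end{proof}

The difficulty is that the definition of $P$ divides by $|s^{\mathcal F}|=c(s)\,|S:C_S(s)|$, which may well be divisible by $p$, and that it refers to values, not to representations. We need a construction on representations that computes $P$ up to a unit.

\section{An example: the dihedral group in $\Sigma_4$}\label{sec:example}

Let $p=2$, let $H=\Sigma_4$ be the symmetric group, $S=\langle(1\,2\,3\,4),(1\,3)\rangle\cong D_8$ and $\mathcal F=\mathcal F_S(H)$. The $S$-classes have representatives $1$, $z=(1\,3)(2\,4)$, $a=(1\,2)(3\,4)$, $b=(1\,3)$, $r=(1\,2\,3\,4)$ and sizes $1,1,2,2,2$. Conjugacy in $H$ is given by cycle type, so the only classes that fuse are those of $z$ and $a$. Thus $\mathcal F^z=\{1,z,b,r\}$, the centralizer orders are $8,8,4,4$ with product $2^{10}$, and $c(z)=3$, $c(1)=c(b)=c(r)=1$.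

The group $S$ has three nontrivial linear characters $\lambda_a,\lambda_b,\lambda_r$, with kernels $\langle z,a\rangle$, $\langle z,b\rangle$, $\langle r\rangle$, and one irreducible character $\psi$ of degree $2$:
\[
\begin{array}{c|rrrrr}
&1&z&a&b&r\\\hline
1&1&1&1&1&1\\
\lambda_a&1&1&1&-1&-1\\
\lambda_b&1&1&-1&1&-1\\
\lambda_r&1&1&-1&-1&1\\
\psi&2&-2&0&0&0
\end{array}
\]
Let $\mu=\lambda_b+\lambda_r-\psi$, with values $0,4,-2,0,0$. Then $\langle f,\mu\rangle=\frac12(f(z)-f(a))$, so $L$ is the orthogonal complement of $\mu$ in $R$: the coefficient of $\psi$ must be the sum of those of $\lambda_b$ and $\lambda_r$. With $B=\{1,\lambda_a,\lambda_b+\psi,\lambda_r+\psi\}$,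
\[
X=\begin{pmatrix}1&1&1&1\\1&1&-1&-1\\3&-1&1&-1\\3&-1&-1&1\end{pmatrix},\qquad
G=\begin{pmatrix}1&0&0&0\\0&1&0&0\\0&0&2&1\\0&0&1&2\end{pmatrix}.
\]
Here $\det G=3=\prod_sc(s)$. As a check, replace the first two rows of $X$ by their sum and difference, and likewise the last two. This multiplies the determinant by $4$ and gives, up to the order of the rows, a block matrix with blocks of determinant $-16$ and $-8$. So $|\det X|=32$ and $\det(X\overline X^T)=2^{10}$. With $a$ in place of $z$ the matrix $X$ would be the same and the product of centralizer orders would be $2^9$; this is why the representatives must be fully centralized.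

Since $\langle\mu,\mu\rangle=3$, the projection is $Pf=f-\frac13\langle f,\mu\rangle\mu$. For instance $P\psi=\frac13(\lambda_b+\lambda_r+2\psi)$. The denominator is odd, and the reason is that $3=|H:S|$. Consider the operator $T=\mathrm{Res}^H_S\,\mathrm{Ind}_S^H$, which maps $R$ into $L$. The formula for induced characters reads
\[
(Tf)(s)=\frac1{|S|}\sum_{t\in S}|\{h\in H:sh=ht\}|\,f(t)=\frac{|C_H(s)|}{|S|}\sum_{t\sim s}f(t),
\]
so $Tf=\pi\cdot Pf$, where $\pi=T1$ is the permutation character of $S$ on $H/S$. The three cosets correspond to the three partitions of $\{1,2,3,4\}$ into two pairs. The elements $1,z,a$ fix all three, while $b$ and $r$ fix only $\{1,3\},\{2,4\}$. So $\pi$ has values $3,3,3,1,1$, and $\pi=2+\lambda_a$. The values are odd, as they must be, since an element of $2$-power order acts on three points. Moreover $\pi$ is a unit of $AL$, because $(2+\lambda_a)(2-\lambda_a)=3$. Hence $P=\pi^{-1}T$ maps $AR$ into $AL$.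

The same operator explains why $c(z)$ is odd. We have $\pi(z)|S|=|C_H(z)|\,|z^{\mathcal F}|$, which is $3\cdot8=8\cdot3$. The $2$-part of the left side is $|S|$, and $|C_S(z)|=8$ divides $|C_H(z)|$, so no factor $2$ is left for $|z^{\mathcal F}|$.

The group structure of $H$ played no role; we used only the left and right multiplication actions of $S$ on the set $H$.

\section{A biset in place of the ambient group}\label{sec:biset}

An \emph{$(S,S)$-biset} is a finite set $U$ with a left and a right action of $S$ such that $(su)t=s(ut)$. The following statement lists what the example used.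

\begin{proposition}\label{prop:U}
Let $\mathcal F$ be saturated. There is an $(S,S)$-biset $U$ such that, with $K(s,t)=|\{w\in U:sw=wt\}|$,
\begin{itemize}
\item[(U1)] the left and the right action of $S$ on $U$ are free;
\item[(U2)] $K(s,t)$ depends only on the $\mathcal F$-classes of $s$ and $t$, and $K(s,t)=0$ unless $s\sim t$;
\item[(U3)] $|U|/|S|$ is prime to $p$.
\end{itemize}
\end{proposition}

If $\mathcal F=\mathcal F_S(H)$ for a finite group $H$ containing $S$, then $U=H$ satisfies (U1) and (U2), with $K(s,t)=|C_H(s)|$ for $s\sim t$, and it satisfies (U3) exactly when $S$ is a Sylow $p$-subgroup of $H$. For a saturated system given only by the axioms we use a result of Broto, Levi and Oliver. It is the only place where saturation enters the proof of Theorem~\ref{thm:main}.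

For $Q\le S$ and $\varphi\in\mathrm{Hom}_{\mathcal F}(Q,S)$, let $S\times_{(Q,\varphi)}S$ be the quotient of $S\times S$ by the relation $(xg,y)\approx(x,\varphi(g)y)$, $g\in Q$, with actions $s[x,y]t=[sx,yt]$.

\begin{theorem}[{\cite[Prop.~5.5]{BLO}}]\label{thm:BLO}
Let $\mathcal F$ be saturated. There is an $(S,S)$-biset $\Omega$ such that
\begin{itemize}
\item[(a)] every transitive component of $\Omega$ has the form $S\times_{(Q,\varphi)}S$ with $Q\le S$ and $\varphi\in\mathrm{Hom}_{\mathcal F}(Q,S)$;
\item[(b)] for all $Q\le S$ and $\varphi\in\mathrm{Hom}_{\mathcal F}(Q,S)$, restricting the left action along the inclusion $Q\to S$ and along $\varphi$ gives isomorphic $(Q,S)$-bisets;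
\item[(c)] $|\Omega|/|S|\equiv1\pmod p$.
\end{itemize}
\end{theorem}

Whether (b) is stated for the left or for the right action is a matter of convention. The opposite biset, with $s\cdot u\cdot t=t^{-1}us^{-1}$, exchanges the two sides; it keeps (c), and it keeps (a) because $[x,y]\mapsto[y^{-1},x^{-1}]$ identifies the opposite of $S\times_{(Q,\varphi)}S$ with $S\times_{(\varphi(Q),\varphi^{-1})}S$.

Property (b) concerns one side only. It makes $N(s,t)=|\{u\in\Omega:su=ut\}|$ stable in $s$, but says nothing about $t$, so the operator with kernel $N$ takes a weighted average over $s^{\mathcal F}$ where $P$ takes the uniform one. The remedy is to compose $\Omega$ with its opposite, which replaces the matrix $N$ by the symmetric matrix $|S|^{-1}NN^T$.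

\begin{proof}[Proof of Proposition~\ref{prop:U}]
In $S\times_{(Q,\varphi)}S$ the equation $s[x,y]=[x,y]t$ means $(sx,y)\approx(x,yt)$, which holds if and only if there is $g\in Q$ with $sx=xg$ and $yt=\varphi(g)y$, that is,
\[
s=xgx^{-1},\qquad t=y^{-1}\varphi(g)y.
\]
If $t=1$, then $g=1$ because $\varphi$ is injective, so $s=1$; if $s=1$, then $g=1$ and $t=1$. So by (a) both actions on $\Omega$ are free. Also $s\sim g\sim\varphi(g)\sim t$, so $N(s,t)\ne0$ implies $s\sim t$. Next let $s'=\varphi(s)$ with $\varphi\in\mathrm{Hom}_{\mathcal F}(\langle s\rangle,S)$. By (b) there is a bijection $\theta\colon\Omega\to\Omega$ with $\theta(su)=s'\theta(u)$ and $\theta(ut)=\theta(u)t$. It maps the solutions of $su=ut$ onto the solutions of $s'u'=u't$, so $N(s,t)=N(s',t)$.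

Let $S$ act on $\Omega\times\Omega$ by $(u,v)x=(ux,vx)$. This action is free. Let $U$ be the set of orbits $[u,v]$, each of which consists of $|S|$ pairs, and put
\[
s[u,v]=[su,v],\qquad[u,v]t=[u,t^{-1}v].
\]
These are well-defined commuting left and right actions. We have $|U|/|S|=(|\Omega|/|S|)^2\equiv1\pmod p$, which gives (U3).

The equation $s[u,v]=[u,v]t$ holds if and only if $(su,v)=(u,t^{-1}v)r$ for some $r\in S$, that is,
\begin{equation}\label{eq:r}
su=ur\quad\text{and}\quad tv=vr,
\end{equation}
and $r$ is unique because the right action on $\Omega$ is free. If $t=1$, then $v=vr$ gives $r=1$, and $su=u$ gives $s=1$. If $s=1$, then $u=ur$ gives $r=1$, and $tv=v$ gives $t=1$. This is (U1). Counting the pairs $(u,v)$ that satisfy \eqref{eq:r} according to $r$, and dividing by the size of an orbit, we get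
\[
K(s,t)=\frac1{|S|}\sum_{r\in S}N(s,r)\,N(t,r).
\]
Both $s$ and $t$ now occur in the stable variable of $N$, so $K(s,t)$ depends only on their $\mathcal F$-classes. If $K(s,t)\ne0$, then $s\sim r\sim t$ for some $r$. This is (U2).
\end{proof}

\section{The transfer operator and the proof of Theorem~\ref{thm:main}}\label{sec:transfer}

Let $\mathcal F$ be saturated, let $U$ and $K$ be as in Proposition~\ref{prop:U}, and put $k(s)=K(s,s)$. By (U2), $K(s,t)=k(s)$ for $t\sim s$. For a class function $f$ on $S$ define
\[
(Tf)(s)=\frac1{|S|}\sum_{t\in S}K(s,t)f(t),\qquad\pi=T1.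
\]
For $U=H$ this is the operator $\mathrm{Res}^H_S\,\mathrm{Ind}_S^H$ of Section~\ref{sec:example}, and $k(s)=|C_H(s)|$.

\begin{lemma}\label{lem:T}
\begin{itemize}
\item[(i)] $T(R)\subseteq L$; in particular $\pi\in L$.
\item[(ii)] $Tf=\pi\cdot Pf$ for every class function $f$, and $\pi(s)\,|S|=k(s)\,|s^{\mathcal F}|$.
\item[(iii)] $\pi(s)$ is an integer prime to $p$ for every $s\in S$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Let $f$ be the character of a $\mathbb CS$-module $E$. We show that $Tf$ is the character of the $\mathbb CS$-module $\mathbb CU\otimes_{\mathbb CS}E$. Let $u_1,\dots,u_m$ represent the right $S$-orbits on $U$. Since the right action is free, $\mathbb CU\otimes_{\mathbb CS}E=\bigoplus_iu_i\otimes E$, and if $su_i=u_jr$ then $s(u_i\otimes e)=u_j\otimes re$. So the trace of $s$ is $\sum_if(r_i)$, summed over those $i$ with $su_i=u_ir_i$ for some $r_i\in S$. For such $i$ and $u=u_ix$ we have $su=u\,(x^{-1}r_ix)$, and $f(x^{-1}r_ix)=f(r_i)$. Hence the $|S|$ points $u$ of the orbit $u_iS$ contribute $|S|f(r_i)$ to the sum $\sum_{(u,t):\,su=ut}f(t)=\sum_tK(s,t)f(t)$, and the other orbits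 contribute nothing. The trace is therefore $(Tf)(s)$. By linearity $T(R)\subseteq R$, and $Tf$ is stable because $K(s,t)$ is stable in $s$.

(ii) By (U2), $(Tf)(s)=\frac{k(s)}{|S|}\sum_{t\sim s}f(t)=\frac{k(s)|s^{\mathcal F}|}{|S|}(Pf)(s)$. The case $f=1$ identifies the factor as $\pi(s)$.

(iii) By the proof of (i) with $E$ trivial, $\pi(s)$ is the number of fixed points of $s$ on the set $U/S$ of right orbits, which has $|U|/|S|$ elements. The other orbits of the $p$-group $\langle s\rangle$ on $U/S$ have size divisible by $p$, so $\pi(s)\equiv|U|/|S|\pmod p$, and (U3) applies.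
\end{proof}

The formula in (ii) ties the $p$-part of $|s^{\mathcal F}|$ to that of $k(s)$. For $U=H$ Lagrange's theorem gives that $|C_S(s)|$ divides $k(s)$; in general a free action replaces it.

\begin{proposition}\label{prop:c}
For every $s\in\mathcal F^z$, the integer $c(s)$ is prime to $p$.
\end{proposition}

\begin{proof}
The group $C_S(s)$ acts from the left on $\{w\in U:sw=ws\}$, since $s(xw)=x(sw)=(xw)s$ for $x\in C_S(s)$. The action is free by (U1), so $k(s)=|C_S(s)|\,k'$ with $k'\in\mathbb Z$. Substituting this and $|s^{\mathcal F}|=c(s)\,|S:C_S(s)|$ into Lemma~\ref{lem:T}(ii) gives $\pi(s)=k'c(s)$. So the integer $c(s)$ divides $\pi(s)$, which is prime to $p$.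
\end{proof}

To pass from $T$ to $P$ we must divide by $\pi$. That the values of $\pi$ are prime to $p$ does not yet say that the function $1/\pi$ lies in $AL$; a determinant gives this.

\begin{proposition}\label{prop:G}
We have $P(AR)=AL$, and $\det G$ is prime to $p$.
\end{proposition}

\begin{proof}
Since $\pi\in L$ and $L$ is a ring, multiplication by $\pi$ maps $L$ to $L$ and has an integer matrix in the basis $B$. By Lemma~\ref{lem:rank}, $B$ is also a basis of $\mathrm{Cl}(\mathcal F)$. In the basis of indicator functions the same map is diagonal with entries $\pi(s)$, $s\in\mathcal F^z$. So its determinant is $\prod_s\pi(s)$, which is a unit of $A$ by Lemma~\ref{lem:T}(iii). Thus multiplication by $\pi$ is an automorphism of $AL$.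

Let $f\in AR$. Then $Tf\in AL$ by Lemma~\ref{lem:T}(i), so $Tf=\pi h$ with $h\in AL$. Also $Tf=\pi\cdot Pf$, and $\pi$ vanishes nowhere, so $Pf=h\in AL$. Since $P$ is the identity on $AL$, we get $P(AR)=AL$. Lemma~\ref{lem:summand} gives the second claim.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Propositions~\ref{prop:c} and~\ref{prop:G}, $\det G$ and all $c(s)$ are prime to $p$. An integer matrix with determinant prime to $p$ lies in $GL_n(\mathbb Z_{(p)})$. The numbers $|C_S(s)|$ are powers of $p$, so \eqref{eq:formula} shows that the $p$-part of $\det(X\overline X^T)$ is $\prod_s|C_S(s)|$. By Theorem~\ref{thm:any}, $\det(X\overline X^T)$ equals its $p$-part. Now \eqref{eq:formula} gives $\det G=\prod_sc(s)$. Finally $X$ is invertible by Lemma~\ref{lem:rank}, and inverting \eqref{eq:GXD} gives $G^{-1}=(\overline X^T)^{-1}D^{-1}X^{-1}$, that is, $\overline X^TG^{-1}X=D^{-1}$.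
\end{proof}

\section{Fusion systems that are not saturated}\label{sec:nonsat}

To see what fails without saturation we keep (U1) and (U2) and give up (U3). Let $S$ be abelian, let $\Gamma\le\mathrm{Aut}(S)$ be a nontrivial $p$-subgroup, and let $\mathcal F$ be the fusion system whose morphisms are the restrictions of elements of $\Gamma$. It equals $\mathcal F_S(H)$ for $H=S\rtimes\Gamma$. The biset $U=H$ satisfies (U1) and (U2), but $S$ is normal in $H$, so $\pi$ is the constant $|\Gamma|$, which is not a unit of $A$. The system $\mathcal F$ is not saturated: $S$ is fully normalized, and $\mathrm{Aut}_S(S)=1$ is not a Sylow $p$-subgroup of $\mathrm{Aut}_{\mathcal F}(S)=\Gamma$, contrary to~(I).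

Every $s\in S$ is fully centralized with $C_S(s)=S$, the class $s^{\mathcal F}$ is the $\Gamma$-orbit of $s$, and $c(s)$ is its size. A virtual character is stable if and only if it is fixed by $\Gamma$, that is, if its coefficients are constant on the $\Gamma$-orbits on $\mathrm{Irr}(S)$. So the orbit sums form a basis $B$ of $L$, and $G$ is diagonal with the orbit sizes as entries. Formula \eqref{eq:formula} becomes
\begin{equation}\label{eq:orbits}
\det(X\overline X^T)=\frac{\prod_{\mathcal O\in\mathrm{Irr}(S)/\Gamma}|\mathcal O|}{\prod_{\mathcal O\in S/\Gamma}|\mathcal O|}\prod_{s\in\mathcal F^z}|C_S(s)|.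
\end{equation}
By Lemma~\ref{lem:rank}, $\Gamma$ has the same number of orbits on $S$ and on $\mathrm{Irr}(S)$. We look for $\Gamma$ such that the orbit sizes differ.

\begin{proof}[Proof of Theorem~\ref{thm:examples}]
Let $V=\mathbb F_p^3$, let $W<V$ be a plane, and let $\lambda_0\in V^*$ have kernel $W$. Let $\Gamma$ be the group of automorphisms of $V$ that act trivially on $W$ and on $V/W$. Such an automorphism sends a fixed $e$ with $\lambda_0(e)=1$ to $e+w$ for some $w\in W$, so it is $\gamma_w(v)=v+\lambda_0(v)w$. Since $\gamma_w\gamma_{w'}=\gamma_{w+w'}$, we have $\Gamma\cong W\cong C_p^2$.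

On $V$, the $p^2$ points of $W$ are fixed, and the orbit of $v\notin W$ is $v+\lambda_0(v)W=v+W$. This gives $p-1$ orbits of size $p^2$, and the product of the orbit sizes is $p^{2(p-1)}$. On $V^*$ we have $\lambda\circ\gamma_w=\lambda+\lambda(w)\lambda_0$. The $p$ functionals that vanish on $W$ are fixed, and the orbit of any other $\lambda$ is $\lambda+\mathbb F_p\lambda_0$. This gives $(p^3-p)/p=p^2-1$ orbits of size $p$, with product $p^{p^2-1}$.

For $S=V$ the map $\lambda\mapsto e^{2\pi i\lambda(\cdot)/p}$ is a $\Gamma$-equivariant bijection $V^*\to\mathrm{Irr}(S)$, so the quotient in \eqref{eq:orbits} is $p^{(p^2-1)-2(p-1)}=p^{(p-1)^2}$. For $S=V^*$ with the dual action $\lambda\mapsto\lambda\circ\gamma^{-1}$, which is faithful, $\mathrm{Irr}(S)$ is identified in the same way with $V^{**}=V$. Numerator and denominator change places, and the quotient is $p^{-(p-1)^2}$.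

Finally let $S=\langle a\rangle\times\langle b\rangle\cong C_2^2$, and let $\Gamma$ be generated by the automorphism that exchanges $a$ and $b$. The orbits on $S$ are $\{1\},\{a,b\},\{ab\}$. If $\alpha,\beta$ are the characters with kernels $\langle b\rangle,\langle a\rangle$, the orbits on $\mathrm{Irr}(S)$ are $\{1\},\{\alpha,\beta\},\{\alpha\beta\}$. Both products of orbit sizes are $2$, so $\det(X\overline X^T)=4^3=\prod_s|C_S(s)|$.
\end{proof}

In the last example $\det G=2$ and $c(a)=2$. Both Propositions~\ref{prop:c} and~\ref{prop:G} fail, and the two failures cancel in \eqref{eq:formula}.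

\begin{thebibliography}{9}

\bibitem{BLO}
Broto, Levi and Oliver, \emph{The homotopy theory of fusion systems}, J. Amer. Math. Soc. \textbf{16} (2003).

\bibitem{LS}
Thomas Lawrence and Jason Semeraro, \emph{On character tables for fusion systems}, arXiv:2510.09277 (2025).

\end{thebibliography}
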